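\title{The approximation threshold of the harmonious chromatic number}

\begin{abstract}
A proper vertex coloring of a graph is harmonious if every pair of colors appears on at most one edge, and the harmonious chromatic number $h(G)$ is the least number of colors in such a coloring. We show that, unless $\mathrm{P}=\mathrm{NP}$, $h$ has no constant factor approximation algorithm, even on bipartite graphs. More precisely, for every $\varepsilon>0$ the ratios $n^{1/3-\varepsilon}$ and $h(G)^{1/2-\varepsilon}$ are out of reach on $n$-vertex bipartite graphs, while a greedy algorithm achieves the ratio $\min\{3n^{1/3},5\sqrt{h(G)}\}$ on all graphs. The hardness comes from a reduction from graph coloring. The algorithm rests on the inequalities $L\le h(G)\le 5L^{3/2}$ for $L=\max\{\Delta+1,\lceil\sqrt{2m}\,\rceil\}$, where $m$ is the number of edges and $\Delta$ the maximum degree; the exponent $3/2$ is optimal.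
\end{abstract}

\section{Harmonious colorings and the approximation problem}\label{sec:problem}

All graphs are finite, simple and undirected, and $[k]=\{1,\dots,k\}$. A coloring $c\colon V(G)\to[k]$ is \emph{proper} if adjacent vertices have different colors, and the chromatic number $\chi(G)$ is the least $k$ for which a proper coloring exists. A proper coloring is \emph{harmonious} if for every two distinct colors $i,j$ at most one edge of $G$ has its ends colored $i$ and $j$. In other words, the map $xy\mapsto\{c(x),c(y)\}$ from edges to pairs of colors is injective: an edge can be recognized from the colors of its ends. Giving all vertices different colors is harmonious, so the \emph{harmonious chromatic number} $h(G)$, the least $k$ for which a harmonious coloring $c\colon V(G)\to[k]$ exists, is at most $n=|V(G)|$.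

The definition splits into a local and a global condition, and we use it in this form throughout.

\begin{lemma}\label{lem:AB}
A map $c\colon V(G)\to[k]$ is a harmonious coloring if and only if
\begin{itemize}
\item[(A)] any two distinct vertices at distance at most $2$ have different colors, and
\item[(B)] no two vertex-disjoint edges carry the same pair of colors.
\end{itemize}
\end{lemma}

\begin{proof}
Both sides of the equivalence imply that $c$ is proper, so assume that it is. Two distinct edges are either disjoint or of the form $xy,xy'$ with $y\ne y'$. In the second case $c(y)$ and $c(y')$ differ from $c(x)$, so the two edges carry the same pair exactly when $c(y)=c(y')$. Hence $c$ is harmonious if and only if (B) holds and distinct vertices with a common neighbor have different colors. For a proper coloring the last condition is (A).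
\end{proof}

Two families show the two reasons why $h$ can be large. In a star with $\Delta$ leaves all vertices are within distance $2$ of each other, so $h=\Delta+1$ by (A). In a matching with $m$ edges we may assign distinct pairs of colors to the edges in any way we like, so $h$ is the least $k$ with $\binom k2\ge m$, about $\sqrt{2m}$. Both arguments give lower bounds for every graph $G$ with $m\ge1$ edges and maximum degree $\Delta$. A vertex of degree $\Delta$ and its neighbors have pairwise different colors by (A), so $h(G)\ge\Delta+1$. Distinct edges carry distinct pairs, so $\binom{h(G)}2\ge m$, hence $h(G)^2\ge 2m$, and $h(G)$ is an integer. Therefore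
\begin{equation}\label{eq:L}
h(G)\ \ge\ L(G):=\max\bigl\{\Delta+1,\ \lceil\sqrt{2m}\,\rceil\bigr\}.
\end{equation}

An algorithm \emph{has ratio} $\rho$ if on every input $G$ it outputs a harmonious coloring with at most $\rho\,h(G)$ colors; here $\rho$ may depend on $G$. A \emph{constant factor approximation algorithm} is a polynomial-time algorithm whose ratio is an absolute constant $\rho\ge1$. Computing a minimum harmonious coloring is known to be APX-hard. Unless $\mathrm P=\mathrm{NP}$, this excludes polynomial-time algorithms with ratio $1+\eta$ for every $\eta>0$, but it leaves open the following question, posed by Marinescu-Ghemeci, Obreja and Popa~\cite{MOP}: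

\begin{quote}
\emph{Is there a constant factor approximation algorithm for the harmonious chromatic number on arbitrary graphs?}
\end{quote}

One could reasonably expect a positive answer. The bound $L(G)$ is easy to compute, it is correct up to a constant factor for stars and matchings, and on graphs of bounded degree a greedy algorithm uses $O(L)$ colors (Remark~\ref{rem:bounded}). If the same held for all graphs, the question would be settled. It does not hold, and no other method repairs this.

\section{Results}\label{sec:results}

\begin{theorem}\label{thm:constant}
If $\mathrm P\ne\mathrm{NP}$, there is no constant factor approximation algorithm for the harmonious chromatic number, even on bipartite graphs.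
\end{theorem}

The next theorem locates the threshold, both in terms of the number of vertices and in terms of $h$ itself.

\begin{theorem}\label{thm:threshold}
\begin{itemize}
\item[(a)] Let $\varepsilon>0$ and $C\ge1$. If $\mathrm P\neq\mathrm{NP}$, no polynomial-time algorithm outputs, for every bipartite graph $G$ on $n$ vertices, a harmonious coloring with at most $C\,n^{1/3-\varepsilon}h(G)$ colors. The same holds with $C\,h(G)^{1/2-\varepsilon}h(G)$ in place of $C\,n^{1/3-\varepsilon}h(G)$.
\item[(b)] There is a polynomial-time algorithm that outputs, for every graph $G$ on $n$ vertices with at least one edge, a harmonious coloring with at most $\min\{3\,n^{1/3},\,5\sqrt{h(G)}\}\cdot h(G)$ colors.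
\end{itemize}
\end{theorem}

If $G$ has no edges, then $h(G)=1$ and there is nothing to approximate. Thus, unless $\mathrm P=\mathrm{NP}$, the best polynomial-time ratio is $n^{1/3}$ up to factors $n^{o(1)}$ in terms of $n$, and $\sqrt h$ up to factors $h^{o(1)}$ in terms of $h$, in the sense that neither exponent can be lowered by a fixed $\varepsilon>0$. Part (b) comes from determining how far $h$ can be from the bound \eqref{eq:L}.

\begin{theorem}\label{thm:L}
If $G$ has $m\ge1$ edges and maximum degree $\Delta$, and $L=\max\{\Delta+1,\lceil\sqrt{2m}\,\rceil\}$, then $L\le h(G)\le 5L^{3/2}$. The exponent $3/2$ is optimal: there are infinitely many graphs with $h(G)\ge(L/3)^{3/2}$ and $L\to\infty$.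
\end{theorem}

Section~\ref{sec:gadget} attaches to a graph $F$ a bipartite graph whose harmonious chromatic number determines $\chi(F)$ up to a logarithmic factor, and Section~\ref{sec:hard} deduces the negative results from the inapproximability of $\chi$; the APX-hardness quoted above is not used. Section~\ref{sec:greedy} describes the greedy coloring, and Section~\ref{sec:meet} completes the proofs and explains why the exponents from the two sides agree.

\section{Encoding the chromatic number}\label{sec:gadget}

Throughout this section $F$ is a graph with $N$ vertices, $M\ge1$ edges and no isolated vertex.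

Condition (A) offers a way to simulate an edge: two vertices with a common neighbor must receive different colors. So let $S$ be obtained from $F$ by subdividing every edge $e$ with a new vertex $w_e$. A harmonious coloring of $S$ restricts to a proper coloring of $F$. Conversely, a proper coloring of $F$ together with $M$ new colors, one for each $w_e$, is harmonious on $S$ (this is the case $t=1$ of Lemma~\ref{lem:encode} below). Hence
\[
\chi(F)\le h(S)\le\chi(F)+M .
\]
The difficulty is that the overhead hides the quantity we want to see. The graph $S$ has $2M$ edges, so $h(S)\ge2\sqrt M$ by \eqref{eq:L}, whatever $\chi(F)$ is; for $M\ge N^2/4$ this is at least $N$, and the inequality $\chi(F)\le h(S)$ says nothing. The remedy is to amplify the contribution of $\chi(F)$ while keeping the number of subdivision vertices fixed, by replacing each vertex of $F$ with $t$ copies.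

\begin{definition}
For an integer $t\ge1$, the graph $H(F,t)$ has, for each $v\in V(F)$, a set $X_v$ of $t$ vertices, these sets being pairwise disjoint, and, for each edge $e=uv$ of $F$, one further vertex $w_e$ that is adjacent to exactly the $2t$ vertices of $X_u\cup X_v$. There are no other edges.
\end{definition}

The graph $H(F,t)$ is bipartite with sides $X=\bigcup_vX_v$ and $W=\{w_e:e\in E(F)\}$; it has $tN+M$ vertices and $2tM$ edges, and $H(F,1)=S$. A coloring of $X$ attaches to each vertex of $F$ a set of colors, which leads to the following notion. A \emph{$t$-fold coloring of $F$ with $a$ colors} assigns to each $v\in V(F)$ a set $A_v\subseteq[a]$ with $|A_v|=t$ such that $A_u\cap A_v=\emptyset$ whenever $uv\in E(F)$. A proper coloring $f\colon V(F)\to[q]$ yields a $t$-fold coloring with $tq$ colors, namely $A_v=\{(f(v)-1)t+1,\dots,f(v)t\}$.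

\begin{lemma}\label{lem:encode}
Let $H=H(F,t)$.
\begin{itemize}
\item[(i)] If $F$ has a $t$-fold coloring with $a$ colors, then $h(H)\le a+M$. In particular $h(H)\le t\chi(F)+M$.
\item[(ii)] If $c\colon V(H)\to[a]$ is harmonious, then for every edge $uv$ of $F$ the $2t$ vertices of $X_u\cup X_v$ have pairwise different colors, and $A_v=c(X_v)$ is a $t$-fold coloring of $F$ with $a$ colors.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Color $X_v$ bijectively with $A_v$, and give the vertices of $W$ the new colors $a+1,\dots,a+M$, one each. We check the conditions of Lemma~\ref{lem:AB}. A vertex of $W$ shares its color with no other vertex, so (A) can only fail for two vertices of $X$. These are nonadjacent, and if they have a common neighbor $w_e$ with $e=uv$, then both lie in $X_u\cup X_v$, which is colored bijectively with the $2t$ colors of the disjoint union $A_u\cup A_v$. So (A) holds. Every edge of $H$ has exactly one end in $W$, and two disjoint edges have different ends there, so their pairs contain different new colors. So (B) holds.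

(ii) The vertices of $X_u\cup X_v$ have the common neighbor $w_{uv}$, so their colors are pairwise different by (A). This gives $A_u\cap A_v=\emptyset$ for every edge $uv$, and, because every vertex $v$ lies on some edge, also $|A_v|=t$.
\end{proof}

The last step is where isolated vertices must be excluded: if $v$ were isolated in $F$, the vertices of $X_v$ would be isolated in $H$ and could all have one color.

Amplification creates a new difficulty. Part (ii) returns a $t$-fold coloring with $a$ colors, and we would like a proper coloring with about $a/t$ colors. The $5$-cycle shows what can be expected.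

\begin{example}\label{ex:C5}
Let $F$ be the cycle $v_0v_1v_2v_3v_4$ and $t=2$, with colors $0,\dots,4$. The sets
\[
A_{v_0}=\{0,1\},\quad A_{v_1}=\{2,3\},\quad A_{v_2}=\{4,0\},\quad A_{v_3}=\{1,2\},\quad A_{v_4}=\{3,4\}
\]
form a $2$-fold coloring with $a=5$ colors, and Lemma~\ref{lem:encode}(i) turns it into the harmonious coloring of $H(F,2)$ with $10$ colors in Figure~\ref{fig:C5}. Here $a/t=5/2$ is smaller than $\chi(F)=3$, so some loss is unavoidable. Choosing an arbitrary color from each set gives a proper coloring but can waste the whole factor $t$: the first listed colors $0,2,4,1,3$ are all different. It is better to look at the sets $S_j=\{v:j\in A_v\}$,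
\[
S_0=\{v_0,v_2\},\ \ S_1=\{v_0,v_3\},\ \ S_2=\{v_1,v_3\},\ \ S_3=\{v_1,v_4\},\ \ S_4=\{v_2,v_4\}.
\]
They are independent in $F$ and cover every vertex exactly twice, and we want a small subfamily that covers every vertex at least once. Taking each time a set that covers the most new vertices gives, for instance, $S_0,S_2,S_3$, and hence the proper $3$-coloring with classes $\{v_0,v_2\}$, $\{v_1,v_3\}$, $\{v_4\}$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={draw,inner sep=1pt,minimum size=13pt,font=\small}]
\foreach \n/\x/\y/\z in {0/0/1/5,1/2/3/6,2/4/0/7,3/1/2/8,4/3/4/9}{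
  \node[circle] (a\n) at ({90-72*\n}:2.4) {$\x$};
  \node[circle] (b\n) at ({90-72*\n}:1.2) {$\y$};
  \node[rectangle,fill=black!12] (w\n) at ({54-72*\n}:1.55) {$\z$};}
\foreach \n/\m in {0/1,1/2,2/3,3/4,4/0}{
  \draw (a\n)--(w\n)--(b\n);
  \draw (a\m)--(w\n)--(b\m);}
\end{tikzpicture}
\caption{The graph $H(F,2)$ for the $5$-cycle $F$, with a harmonious coloring by $10$ colors. Each vertex of $F$ is replaced by two round vertices on a common ray, and each edge of $F$ by a square vertex joined to the four round vertices of its ends. The square vertices have private colors, and the four neighbors of each square have different colors.}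
\label{fig:C5}
\end{figure}

In general this greedy covering loses only a logarithmic factor.

\begin{lemma}\label{lem:round}
From a $t$-fold coloring of $F$ with $a$ colors one can compute, in time polynomial in $N$ and $a$, a proper coloring of $F$ with at most $\frac at(1+\ln N)$ colors.
\end{lemma}

\begin{proof}
For $j\in[a]$ let $S_j=\{v\in V(F):j\in A_v\}$. Each $S_j$ is independent, since adjacent vertices have disjoint color sets, and each vertex lies in exactly $t$ of the sets $S_1,\dots,S_a$. In particular $t\le a$. Select sets one at a time, always one that contains the most uncovered vertices. If $R\ne\emptyset$ is the set of uncovered vertices, then $\sum_{j}|S_j\cap R|=t|R|$, so the selected set contains at least $\frac ta|R|$ vertices of $R$. After $\ell$ steps at most $N(1-t/a)^\ell$ vertices are uncovered. Let $\ell=\lceil\frac at\ln N\rceil$, which is at least $1$ because $N\ge2$. Since $0\le 1-x<e^{-x}$ for $0<x\le1$, we get $N(1-t/a)^\ell<Ne^{-\ell t/a}\le1$, so no vertex is uncovered. Thus at most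
\[
\ell\le\frac at\ln N+1\le\frac at(1+\ln N)
\]
independent sets cover $V(F)$. Coloring each vertex by the first selected set that contains it gives the required proper coloring.
\end{proof}

It remains to choose $t$. The overhead $M$ in Lemma~\ref{lem:encode}(i) should not exceed the main term $t\chi(F)$, even when $\chi(F)$ is small, and $t$ should not be larger than necessary, because the hardness factor is measured against the size of $H$. So we take $t=M$ and write $H_F=H(F,M)$.

\begin{proposition}\label{prop:HF}
The bipartite graph $H_F$ can be constructed from $F$ in polynomial time, and:
\begin{itemize}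
\item[(a)] $|V(H_F)|=M(N+1)\le N^3$ and $L(H_F)=2M+1$;
\item[(b)] $h(H_F)\le 2M\chi(F)\le N^2\chi(F)$;
\item[(c)] from a harmonious coloring of $H_F$ with at most $\rho\,h(H_F)$ colors one can compute in polynomial time a proper coloring of $F$ with at most $2\rho(1+\ln N)\chi(F)$ colors.
\end{itemize}
\end{proposition}

\begin{proof}
(a) We have $|V(H_F)|=MN+M$, and $M\le N(N-1)/2$ gives $M(N+1)\le N(N^2-1)/2\le N^3$. The vertices $w_e$ have degree $2M$, and a vertex of $X_v$ has degree $\deg_F(v)\le M$, so the maximum degree is $2M$. The number of edges is $2M^2$, and $\sqrt{2\cdot2M^2}=2M$. Hence $L(H_F)=\max\{2M+1,2M\}=2M+1$.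

(b) By Lemma~\ref{lem:encode}(i), $h(H_F)\le M(\chi(F)+1)\le2M\chi(F)$, and $2M\le N^2$.

(c) Let $a\le\rho\,h(H_F)$ be the number of colors that occur, renamed as $1,\dots,a$; then $a\le |V(H_F)|\le N^3$. Lemma~\ref{lem:encode}(ii) gives an $M$-fold coloring of $F$ with $a$ colors, and Lemma~\ref{lem:round} turns it into a proper coloring in which, by (b), the number of colors is at most
\[
(1+\ln N)\,\frac aM\le(1+\ln N)\,\rho\,\frac{h(H_F)}{M}\le2\rho(1+\ln N)\chi(F).\qedhere
\]
\end{proof}

\section{Hardness of approximation}\label{sec:hard}

The only external ingredient is the theorem of Zuckerman~\cite{Z}: for every $\delta>0$ it is NP-hard to approximate the chromatic number of $N$-vertex graphs within a factor $N^{1-\delta}$. In particular, if some polynomial-time algorithm outputs, for every graph $F$ on $N$ vertices, a proper coloring with at most $N^{1-\delta}\chi(F)$ colors, then $\mathrm P=\mathrm{NP}$. Our reduction needs graphs that are large and have no isolated vertices, and this restriction costs nothing.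

\begin{lemma}\label{lem:Z}
Let $0<\delta<1$ and let $N_0\ge2$ be a constant. Suppose that a polynomial-time algorithm outputs, for every graph $F$ with $N\ge N_0$ vertices and no isolated vertex, a proper coloring with at most $N^{1-\delta}\chi(F)$ colors. Then $\mathrm P=\mathrm{NP}$.
\end{lemma}

\begin{proof}
We extend the algorithm to an arbitrary graph $F$ on $N$ vertices. If $F$ has no edge, use one color. Otherwise delete the isolated vertices; the remaining graph $F'$ has $N'\le N$ vertices and $\chi(F')=\chi(F)$. If $N'<N_0$, color $F'$ optimally by exhaustive search, which takes bounded time; otherwise run the algorithm on $F'$. Give the isolated vertices a color already used. At most $(N')^{1-\delta}\chi(F')\le N^{1-\delta}\chi(F)$ colors appear, and Zuckerman's theorem applies.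
\end{proof}

In the three arguments below, $F$ has $N$ vertices and no isolated vertex, a hypothetical algorithm is run on the bipartite graph $H_F$, and $b$ is the number of colors in the proper coloring of $F$ that Proposition~\ref{prop:HF}(c) extracts from its output. The factor $1+\ln N$ is harmless because, for fixed $K,\gamma>0$, we have $K(1+\ln N)\le N^{\gamma}$ for all large $N$.

\begin{proof}[Proof of Theorem~\ref{thm:constant}]
Suppose that a polynomial-time algorithm has constant ratio $\rho$ on bipartite graphs. Then $b\le2\rho(1+\ln N)\chi(F)\le N^{1/2}\chi(F)$ for large $N$, and Lemma~\ref{lem:Z} with $\delta=1/2$ gives $\mathrm P=\mathrm{NP}$.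
\end{proof}

This argument works with any positive exponent in place of $1/2$. So Theorem~\ref{thm:constant} needs only the hardness of approximating $\chi$ within $N^{\gamma}$ for some $\gamma>0$, which goes back to Lund and Yannakakis~\cite{LY}. The full strength of Zuckerman's theorem is used for the exact exponents.

\begin{proof}[Proof of Theorem~\ref{thm:threshold}\textup{(a)}]
\emph{The bound in terms of $n$.} Suppose that a polynomial-time algorithm has ratio $Cn^{1/3-\varepsilon}$ on bipartite graphs. Since $n\ge1$, it keeps this property when $\varepsilon$ is decreased, so we may assume $\varepsilon<1/3$. The exponent is then positive, and on $H_F$ the ratio is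
\[
\rho=C\,|V(H_F)|^{1/3-\varepsilon}\le C(N^3)^{1/3-\varepsilon}=CN^{1-3\varepsilon}
\]
by Proposition~\ref{prop:HF}(a). For $N$ so large that $2C(1+\ln N)\le N^{\varepsilon}$ we get $b\le 2C(1+\ln N)N^{1-3\varepsilon}\chi(F)\le N^{1-2\varepsilon}\chi(F)$, and Lemma~\ref{lem:Z} with $\delta=2\varepsilon$ gives $\mathrm P=\mathrm{NP}$.

\emph{The bound in terms of $h$.} Suppose that the ratio is $C\,h(G)^{1/2-\varepsilon}$; since $h(G)\ge1$, we may assume $\varepsilon<1/2$. Now the ratio on $H_F$ depends on $h(H_F)$, which grows with $\chi(F)$, so the guarantee is weak when $\chi(F)$ is large. But in that case the trivial coloring of $F$ with $N$ different colors is already good. We therefore output the better of the two colorings, which uses $\min\{b,N\}$ colors and requires no knowledge of $\chi(F)$. If $\chi(F)>N^\varepsilon$, then $N\le N^{1-\varepsilon}\chi(F)$. If $\chi(F)\le N^\varepsilon$, then $h(H_F)\le N^{2+\varepsilon}$ by Proposition~\ref{prop:HF}(b), so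
\[
\rho=C\,h(H_F)^{1/2-\varepsilon}\le CN^{(2+\varepsilon)(1/2-\varepsilon)}=CN^{1-\frac32\varepsilon-\varepsilon^2}\le CN^{1-\frac32\varepsilon},
\]
and $b\le 2C(1+\ln N)N^{1-\frac32\varepsilon}\chi(F)\le N^{1-\varepsilon}\chi(F)$ as soon as $2C(1+\ln N)\le N^{\varepsilon/2}$. In both cases at most $N^{1-\varepsilon}\chi(F)$ colors are used, and Lemma~\ref{lem:Z} with $\delta=\varepsilon$ gives $\mathrm P=\mathrm{NP}$.
\end{proof}

\section{A greedy harmonious coloring}\label{sec:greedy}

Let $G$ have $n$ vertices, $m\ge1$ edges and maximum degree $\Delta$. The natural procedure colors the vertices one at a time and avoids every color that would violate (A) or (B). It runs into two obstacles.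

The first concerns (A). A vertex of degree $d$ can have as many as $d\Delta$ vertices within distance $2$, and for $d$ close to $\Delta$ this count only bounds the number of forbidden colors by about $L(G)^2$. However, vertices of large degree are few, because the degrees sum to $2m$. We can afford to give each of them a private color, and a private color takes part in no violation of (A) or (B).

The second concerns (B), and it is visible on the matching $x_1y_1,\dots,x_my_m$. Color $x_1,\dots,x_m$ first, each time with the least admissible color. Nothing is violated yet, so all of them get color $1$; then $y_1,\dots,y_m$ need $m$ further colors, whereas about $\sqrt{2m}$ colors suffice. The fault is that too many edges meet the class of color $1$, and all these edges need different colors at their other ends. So we cap the \emph{load} of a color, the sum of the degrees of the vertices that have it.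

Fix a real number $s>0$ and positive integers $T$ and $q$. Call a vertex \emph{big} if its degree is at least $s$, and \emph{small} otherwise. First give every big vertex a private color. Then color the small vertices one at a time, in any order, from a separate palette $P$ of $q$ colors. For $j\in P$ let $D_j$ be the sum of the degrees in $G$ of the vertices colored $j$ so far. The current vertex $v$ receives any color $j\in P$ that is not \emph{forbidden}, where $j$ is forbidden if
\begin{itemize}
\item[(a)] some colored vertex at distance $1$ or $2$ from $v$ in $G$ has color $j$; or
\item[(b)] for some colored small neighbor $u$ of $v$, there is an edge of $G$ whose ends are already colored with $c(u)$ and $j$; or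
\item[(c)] $D_j\ge T$.
\end{itemize}

\begin{proposition}\label{prop:greedy}
Let $\beta$ be the number of big vertices; then $\beta\le2m/s$. If
\[
q\ \ge\ s\Delta+s(T+s)+\frac{2m}{T},
\]
then at every step some color of $P$ is not forbidden, and the procedure ends with a harmonious coloring of $G$ with at most $\beta+q$ colors. Given the set of big vertices, $T$ and $q$, it runs in time polynomial in $n$ and $q$.
\end{proposition}

\begin{proof}
The bound on $\beta$ holds because $\beta s\le\sum_v\deg v=2m$.

\emph{A color is available.} Let the current vertex $v$ have degree $d<s$. It has $d$ neighbors, each with at most $\Delta-1$ further neighbors, so at most $d+d(\Delta-1)=d\Delta$ vertices are at distance $1$ or $2$ from $v$, and (a) forbids at most $d\Delta$ colors. A color $i\in P$ is only assigned while $D_i<T$, and the assignment raises $D_i$ by less than $s$; hence $D_i<T+s$ at all times. For a neighbor $u$ as in (b), at most $D_{c(u)}<T+s$ edges have an end of color $c(u)$, and each of them forbids at most one color. So (b) forbids at most $d(T+s)$ colors. Finally $\sum_{j\in P}D_j\le2m$, so (c) forbids at most $2m/T$ colors. As $d<s$, the number of forbidden colors is at most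
\[
d\Delta+d(T+s)+\frac{2m}T\ <\ s\Delta+s(T+s)+\frac{2m}T\ \le\ q .
\]

\emph{The coloring is harmonious.} We verify the conditions of Lemma~\ref{lem:AB}. Two distinct vertices with the same color are both small, since big vertices have private colors outside $P$. If they were at distance at most $2$, rule (a) would have forbidden that color for the one colored later. So (A) holds, and in particular the coloring is proper. Suppose that (B) fails for disjoint edges $xy$ and $x'y'$, named so that $c(x)=c(x')=i$ and $c(y)=c(y')=j$. Each of the four vertices shares its color with another vertex, so all four are small; this is why (b) can ignore big neighbors. Exchanging the two edges, or exchanging the roles of $i$ and $j$, we may assume that $y'$ is the last of the four to be colored. At that moment $x'$ is a colored small neighbor of $y'$ with color $i$, and the edge $xy$ is colored with $i$ and $j$. So (b) forbids $j$ for $y'$, a contradiction.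

\emph{Running time.} There are at most $n$ steps, and in each step the three rules are tested for $q$ colors by inspecting the vertices and edges of $G$.
\end{proof}

Now let $L=L(G)$, so that $\Delta\le L$ and $2m\le L^2$, and $L\ge2$ because $\Delta\ge1$. In terms of $L$ alone, the big vertices cost $L^2/s$ colors and rule (a) costs $sL$ colors. These terms balance at $s=\sqrt L$, where both equal $L^{3/2}$; this is the origin of the exponent $3/2$. The remaining terms $\sqrt L\,T+L+L^2/T$ are $O(L^{3/2})$ for every $T$ between $\sqrt L$ and $L$, and we take $T=L$.

\begin{corollary}\label{cor:greedy}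
A harmonious coloring of $G$ with at most $5L^{3/2}$ colors can be computed in polynomial time.
\end{corollary}

\begin{proof}
Take $s=\sqrt L$, $T=L$ and $q=\lceil2L^{3/2}+2L\rceil$. Then
\[
s\Delta+s(T+s)+\frac{2m}T\le L^{3/2}+(L^{3/2}+L)+L\le q,
\]
and $\beta\le 2m/\sqrt L\le L^{3/2}$. By Proposition~\ref{prop:greedy} the number of colors is at most $3L^{3/2}+2L+1$. Since $L\ge2$, we have $2L=2L^{3/2}/\sqrt L\le\sqrt2\,L^{3/2}$ and $1\le2^{-3/2}L^{3/2}$, and $3+\sqrt2+2^{-3/2}<3+1.5+0.5=5$. The parameters are computed in integer arithmetic: a vertex of degree $d$ is big if $d^2\ge L$, and $q=2L+\lceil\sqrt{4L^3}\,\rceil$. Finally $L\le h(G)\le n$ by \eqref{eq:L}, so $q$ is polynomial in $n$.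
\end{proof}

\begin{remark}\label{rem:bounded}
Take instead $s=\Delta+1$, $T=L$ and $q=3(\Delta+1)L$. No vertex is big, and $\Delta+1\le L$ gives
\[
(\Delta+1)\Delta+(\Delta+1)L+(\Delta+1)^2+\frac{2m}{L}\le\Delta L+(\Delta+1)L+(\Delta+1)L+L=q .
\]
So the procedure uses at most $3(\Delta+1)L\le3(\Delta+1)h(G)$ colors. On graphs of bounded degree this is a constant ratio, and the graphs behind Theorem~\ref{thm:constant} necessarily have unbounded degree.
\end{remark}

\section{Where the bounds meet}\label{sec:meet}

\begin{proof}[Proof of Theorem~\ref{thm:threshold}\textup{(b)}]
The coloring of Corollary~\ref{cor:greedy} is good when $L$ is small, and the coloring with $n$ different colors is good when $L$ is large, so we output the better of the two. Since $h(G)\ge L$, the ratio is at most $\min\{n/L,\,5L^{1/2}\}$. This is at most $5L^{1/2}\le5\sqrt{h(G)}$. Moreover $\min\{x,y\}\le x^{1/3}y^{2/3}$ for positive $x,y$, and these weights cancel the powers of $L$: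
\[
\min\{n/L,\,5L^{1/2}\}\le(n/L)^{1/3}\,(5L^{1/2})^{2/3}=25^{1/3}n^{1/3}<3n^{1/3}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:L}]
The inequalities $L\le h(G)\le5L^{3/2}$ are \eqref{eq:L} and Corollary~\ref{cor:greedy}. For the optimality of the exponent let $N\ge2$, let $F=K_N$ be the complete graph, $M=\binom N2$, and $G=H_F$. Any two vertices of $X$ lie in $X_u\cup X_v$ for some edge $uv$ of $K_N$, so by Lemma~\ref{lem:encode}(ii) all $NM$ vertices of $X$ have different colors in every harmonious coloring. Since $N-1\ge N/2$, this gives $h(G)\ge N^2(N-1)/2\ge N^3/4$. By Proposition~\ref{prop:HF}(a), $L=2M+1=N^2-N+1$, which is at most $N^2$ and tends to infinity with $N$. As $3^{3/2}=\sqrt{27}>4$,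
\[
h(G)\ge\frac{N^3}{4}\ge\Bigl(\frac{N^2}{3}\Bigr)^{3/2}\ge\Bigl(\frac L3\Bigr)^{3/2}.\qedhere
\]
\end{proof}

\begin{remark}
The graphs $H_F$ explain why the exponents in the two parts of Theorem~\ref{thm:threshold} coincide. Lemmas~\ref{lem:encode}(ii) and~\ref{lem:round}, applied to an optimal harmonious coloring, give $\chi(F)\le(1+\ln N)\,h(H_F)/M$. Together with $h(H_F)\le2M\chi(F)$ and $2M\le L(H_F)\le3M$ this yields
\[
\frac{\chi(F)}{3(1+\ln N)}\ \le\ \frac{h(H_F)}{L(H_F)}\ \le\ \chi(F).
\]
So on these graphs the gap between $h$ and the lower bound $L$ is the chromatic number of $F$, up to a logarithmic factor. When $M$ is of order $N^2$, the graph $H_F$ has $n$ of order $N^3$ and $L$ of order $N^2$, that is, of order $n^{2/3}$. This is the range in which the two guarantees $n/L$ and $\sqrt L$ of the algorithm are of the same order, namely $N$, and $N$ is, up to factors $N^{\delta}$, the ratio within which $\chi(F)$ cannot be approximated unless $\mathrm P=\mathrm{NP}$.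
\end{remark}

\begin{thebibliography}{9}

\bibitem{LY}
Lund and Yannakakis, J. ACM 41 (1994).

\bibitem{MOP}
Ruxandra Marinescu-Ghemeci, Camelia Obreja and Alexandru Popa,
\emph{Approximate and exact results for the harmonious chromatic number},
arXiv:2106.00278 (2021).

\bibitem{Z}
D. Zuckerman,
\emph{Linear degree extractors and the inapproximability of max clique and chromatic number},
Theory of Computing 3 (2007), 103--128.

\end{thebibliography}
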